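# Sums of all bracketings: why $w_n=\dots=w_{2n-3}=0$ forces $(n-1)\,w_{2n-2}=0$

## Four letters and a coefficient 2

Take a bilinear product that need be neither associative nor commutative. Suppose only that every triple satisfies
$$(ab)c+a(bc)=0 .$$
What can we say about products of four letters? There are five ways to bracket $abcd$:
$$((ab)c)d,\quad (a(bc))d,\quad (ab)(cd),\quad a((bc)d),\quad a(b(cd)).$$
Write $w_3(a,b,c)=(ab)c+a(bc)$, and let $w_4(a,b,c,d)$ be the sum of all five. Sorting the five by the last multiplication performed, we get
$$w_4(a,b,c,d)=a\,w_3(b,c,d)+(ab)(cd)+w_3(a,b,c)\,d .$$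
So if $w_3=0$, then $w_4(a,b,c,d)=(ab)(cd)$, and the sum of five bracketings has become a single one. Is it zero?

We may substitute a product for any letter of $w_3$. There are three ways to do this with $a,b,c,d$ in order:
$$\begin{aligned}
w_3(ab,c,d)&=((ab)c)d+(ab)(cd),\\
w_3(a,bc,d)&=(a(bc))d+a((bc)d),\\
w_3(a,b,cd)&=(ab)(cd)+a(b(cd)).
\end{aligned}$$
Add the three lines. The bracketing $(ab)(cd)$ appears twice and each of the other four appears once. Those other four are exactly the terms of $w_3(a,b,c)\,d+a\,w_3(b,c,d)$. Hence, in every algebra,
$$2\,(ab)(cd)=w_3(ab,c,d)+w_3(a,bc,d)+w_3(a,b,cd)-w_3(a,b,c)\,d-a\,w_3(b,c,d). \tag{1}$$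
If $w_3=0$, the right side is zero, so $2w_4=2(ab)(cd)=0$. When we may divide by $2$, we get $w_4=0$.

The $2$ is really needed. In $x\,\mathbb F_2[x]$ with the usual product, $w_3(a,b,c)=2abc=0$, but $w_4(a,b,c,d)=5abcd=abcd$, which is not identically zero.

Two things should now be explained: whether longer lists of identities behave in the same way, and where combinations such as (1) come from.

## The operations $w_n$, weak nilpotence, and the theorem

Let $A$ be an abelian group with a biadditive product, for instance an algebra over a field. A *bracketing* of a sequence $a_i,a_{i+1},\dots,a_j$ is a full way of inserting parentheses, keeping the order of the letters. Equivalently, it is a planar binary tree with leaves $a_i,\dots,a_j$.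

**Definition.** The operation $w_n(a_1,\dots,a_n)$ is the sum of the values in $A$ of all bracketings of $a_1,\dots,a_n$.

A bracketing of at least two letters has a unique last multiplication, so it is $T'T''$ for a unique cut of the sequence into two nonempty parts with a bracketing of each. Therefore $w_1(a_1)=a_1$ and, for $n\ge2$,
$$w_n(a_1,\dots,a_n)=\sum_{i=1}^{n-1}w_i(a_1,\dots,a_i)\,w_{n-i}(a_{i+1},\dots,a_n). \tag{2}$$

**Definition.** The algebra $A$ is *weakly nilpotent of index $n$* if the identity $w_d=0$ holds in $A$ for all $d\ge n$.

Here are two examples. If $A$ is commutative and associative over a field of characteristic $0$, then $w_d(a_1,\dots,a_d)$ is $a_1\cdots a_d$ times the number of bracketings, which is a positive integer. So weak nilpotence of index $n$ says that all products of $n$ elements vanish. Without associativity it says less. Let $A$ have basis $x,y,z$ with $xx=y$, $xy=z$, $yx=-z$ and all other products of basis elements zero. Give $x,y,z$ degrees $1,2,3$; the product respects degree, and nothing lives above degree $3$. Then $w_3(x,x,x)=yx+xy=0$, every other value of $w_3$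 on basis elements has degree at least $4$, and so does every value of $w_d$ with $d\ge4$. So $A$ is weakly nilpotent of index $3$, although $x(xx)=z\ne0$.

Weak nilpotence asks for infinitely many identities. How many must be checked? Over a field of characteristic zero, the paper of Vladimir Dotsenko, "Nilpotence, weak nilpotence, and the nil property in the nonassociative world: computations and conjectures", arXiv:2306.11362 (2023), is the source of the following facts and of the conjecture below. The identities $w_n=\dots=w_{2n-2}=0$ imply weak nilpotence of index $n$. The identity $w_3=0$ alone gives index $3$. The identity $w_4=0$ does not imply $w_5=0$. The identities $w_4=w_5=0$ imply $w_6=0$, and hence weak nilpotence of index $4$. The conjecture says that the last identity in the list is always superfluous: for each $n\ge3$, the identities $w_n=\dots=w_{2n-3}=0$ imply $w_{2n-2}=0$. The following theorem proves it.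

**Theorem 1.** Let $n\ge 3$ and let $A$ be an abelian group with a biadditive product. If $w_n=w_{n+1}=\dots=w_{2n-3}=0$ holds in $A$, then $(n-1)\,w_{2n-2}=0$ holds in $A$. Consequently, if $A$ is an algebra over a field whose characteristic does not divide $n-1$ (in particular, of characteristic $0$), then $w_{2n-2}=0$, and $A$ is weakly nilpotent of index $n$.

From now on put $N=n-1\ge2$. The hypothesis is $w_k=0$ for $N+1\le k\le 2N-1$, and the claim is $N\,w_{2N}=0$. The opening section is the case $N=2$.

## Six letters: two formulas for $w_6$ and no conclusion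

Let $N=3$, so $w_4=w_5=0$. As before, (2) leaves only one term:
$$w_6(a,b,c,d,e,f)=w_3(a,b,c)\,w_3(d,e,f). \tag{3}$$
We would like to substitute products into $w_4$ and $w_5$, as in (1). There are now $42$ bracketings of six letters, and some principle is needed to choose the combination. A natural one is inclusion–exclusion. Every bracketing of at least two letters contains somewhere a product of two adjacent single letters. Substituting $a_sa_{s+1}$ for two letters picks out the bracketings that contain this product, so the alternating sum over all sets of disjoint adjacent pairs,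
$$w_6-\sum_{\text{one pair}}w_5(\dots)+\sum_{\text{two pairs}}w_4(\dots)-w_3(ab,cd,ef),$$
should vanish in every algebra. (It does; the proof comes below.) Since $w_5=w_4=0$, it gives
$$w_6(a,b,c,d,e,f)=w_3(ab,cd,ef). \tag{4}$$

For $N=2$ this method would have finished: the alternating sum reads $w_4+(ab)(cd)=0$ when $w_3=0$, while (2) gives $w_4=(ab)(cd)$, and the two together give $2w_4=0$. For $N=3$ it stops here. The right side of (3) consists of the four bracketings of $((ab)c+a(bc))((de)f+d(ef))$, and that of (4) is $((ab)(cd))(ef)+(ab)((cd)(ef))$. They have no bracketing in common, so nothing cancels. We have two expressions equal to $w_6$, and neither formula makes either of them zero.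

Let us see what was free in this approach. We gave each set $M$ of disjoint pairs the weight $(-1)^{|M|}$. With weights $\varphi(|M|)$ for another function $\varphi$, the identities $w_4=w_5=0$ still remove everything except $|M|=0$ and $|M|=3$, leaving
$$\varphi(0)\,w_6+\varphi(3)\,w_3(ab,cd,ef).$$
So we want a second weight, with $\varphi(0)=0$ and $\varphi(3)\neq 0$, for which the weighted sum can be shown to vanish. To find it, we compute which bracketings a weighted sum contains, and how often.

## Weighted sums over matchings count innermost pairs

Fix $a_1,\dots,a_{2N}\in A$. For $1\le i\le j\le 2N$ write $[i,j]=\{i,i+1,\dots,j\}$; its length is $j-i+1$.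

**Definition.** A *matching* $M$ of $[i,j]$ is a (possibly empty) set of pairwise disjoint pairs $\{s,s+1\}\subset[i,j]$. It cuts $[i,j]$ into $j-i+1-|M|$ consecutive *blocks*: the pairs of $M$ and the remaining singletons. Let $W_M[i,j]\in A$ be the value of $w_{\,j-i+1-|M|}$ on the sequence obtained from $a_i,\dots,a_j$ by replacing $a_s,a_{s+1}$ with the single argument $a_sa_{s+1}$, for every $\{s,s+1\}\in M$.

For example, $[1,4]$ has five matchings. The empty one gives $w_4(a_1,a_2,a_3,a_4)$, the three single pairs give $w_3(a_1a_2,a_3,a_4)$, $w_3(a_1,a_2a_3,a_4)$, $w_3(a_1,a_2,a_3a_4)$, and $\{\{1,2\},\{3,4\}\}$ gives $w_2(a_1a_2,a_3a_4)=(a_1a_2)(a_3a_4)$.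

**Definition.** Let $T$ be a bracketing of $a_i,\dots,a_j$. A pair $\{s,s+1\}$ is an *innermost pair* of $T$ if $T$ contains the product $a_sa_{s+1}$ of these two single letters. Let $C(T)$ be the set of innermost pairs, let $c(T)=|C(T)|$, and let $\langle T\rangle\in A$ be the value of $T$.

For example, $(a_1a_2)(a_3a_4)$ has two innermost pairs, while each of the other four bracketings of four letters has one.

**Step 1: three facts about innermost pairs.** These are all we need to know about bracketings.

First, the pairs in $C(T)$ are disjoint, since each letter is directly a factor in only one multiplication of $T$. So every subset of $C(T)$ is a matching.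

Second, if the length is at least $3$ and $T=T'T''$ is the last multiplication, then $C(T)$ is the disjoint union of $C(T')$ and $C(T'')$. Indeed the last multiplication is not a product of two single letters, so every product of two single letters lies inside $T'$ or inside $T''$.

Third, if the length is at least $2$, then $c(T)\ge1$. For length $2$ this is clear. For length at least $3$, one of $T',T''$ has length at least $2$, and the second fact and induction apply.

**Step 2: expand a weighted sum of the $W_M$ over bracketings.** The point is to turn a choice of weights into coefficients of individual bracketings. We claim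
$$W_M[i,j]=\sum_{T:\;M\subseteq C(T)}\langle T\rangle, \tag{5}$$
where $T$ runs over the bracketings of $a_i,\dots,a_j$. By definition $W_M[i,j]$ is a sum over bracketings of the sequence of blocks. In such a bracketing, replace each pair block by the product $(a_sa_{s+1})$. We get a bracketing $T$ of $a_i,\dots,a_j$ with the same value, in which every pair of $M$ is innermost. Conversely, if $M\subseteq C(T)$, contracting each product $a_sa_{s+1}$ with $\{s,s+1\}\in M$ to one letter recovers a bracketing of the blocks. The two operations are mutually inverse, which proves (5).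

Now let $\varphi$ be any integer-valued function on $\{0,1,2,\dots\}$. Multiply (5) by $\varphi(|M|)$, sum over all matchings and exchange the sums. Since the subsets of $C(T)$ are all matchings,
$$\sum_M\varphi(|M|)\,W_M[i,j]=\sum_T\Big(\sum_{k=0}^{c(T)}\binom{c(T)}{k}\varphi(k)\Big)\langle T\rangle. \tag{6}$$

**Step 3: choose two weights.** We choose weights for which almost all coefficients in (6) vanish. Define
$$F[i,j]=\sum_M(-1)^{|M|}W_M[i,j],\qquad U[i,j]=\sum_M|M|\,(-1)^{|M|-1}W_M[i,j]. \tag{7}$$
For $\varphi(k)=(-1)^k$ the coefficient of $\langle T\rangle$ in (6) is $\sum_k\binom ck(-1)^k$ with $c=c(T)$, which is $0$ for $c\ge1$. For $\varphi(k)=k(-1)^{k-1}$ we use $k\binom ck=c\binom{c-1}{k-1}$: for $c\ge1$ the coefficient is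
$$\sum_{k\ge1}k(-1)^{k-1}\binom ck=c\sum_{k\ge1}(-1)^{k-1}\binom{c-1}{k-1},$$
which is $1$ if $c=1$ and $0$ if $c\ge2$; for $c=0$ it is $0$. With the third fact of Step 1 this gives
$$F[i,j]=0\quad\text{whenever the length of }[i,j]\text{ is at least }2, \tag{8}$$
$$U[i,j]=\sum_{T:\;c(T)=1}\langle T\rangle. \tag{9}$$
So $U$ is the sum of the bracketings with exactly one innermost pair, and its weight is the second one we wanted: it is zero at $|M|=0$.

Both weights come from one polynomial. In $A[t]=A\otimes\mathbb Z[t]$ put $F_t[i,j]=\sum_Mt^{|M|}W_M[i,j]$. By (5) and the binomial theorem, $F_t[i,j]=\sum_T(1+t)^{c(T)}\langle T\rangle$, and $F$ and $U$ are its value and its first derivative at $t=-1$.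

**Step 4: a recursion for $U$.** This step carries the vanishing of $U$ from one length to the next. If $[i,j]$ has length at least $3$, then
$$U[i,j]=a_i\,U[i+1,j]+U[i,j-1]\,a_j. \tag{10}$$
Let $T=T'T''$ be a bracketing of $a_i,\dots,a_j$. By Step 1, $c(T)=c(T')+c(T'')$, and a factor of length at least $2$ contributes at least $1$. So $c(T)=1$ exactly when one factor is a single letter and the other has exactly one innermost pair. Either $T'=a_i$ and $T''$ is a bracketing of $a_{i+1},\dots,a_j$ with $c(T'')=1$, or $T''=a_j$ and $T'$ is a bracketing of $a_i,\dots,a_{j-1}$ with $c(T')=1$. The two cases exclude each other because the length is at least $3$. Summing values and using (9) gives (10).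

Everything so far holds in any $A$, with no identities assumed. To see that we have found the source of (1), write out $U[1,4]$ for the letters $a,b,c,d$. By (7) it equals $w_3(ab,c,d)+w_3(a,bc,d)+w_3(a,b,cd)-2(ab)(cd)$. On three letters both bracketings have one innermost pair, so $U=w_3$ there, and (10) says $U[1,4]=a\,w_3(b,c,d)+w_3(a,b,c)\,d$. Equating the two expressions gives (1).

## Lengths $2N-1$ and $2N$ under the hypothesis

Now assume $w_k=0$ for $N+1\le k\le2N-1$. For $N=2$ the right side of (10) at length $4$ vanished because $U=w_3$ on three letters. For larger $N$ we need a reason why $U=0$ at length $2N-1$, and $F$ provides it.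

**Step 5: $U=0$ on every interval of length $2N-1$.** A matching $M$ of such an interval has $|M|\le N-1$, and $W_M$ is a value of $w_k$ with $k=2N-1-|M|$, so $N\le k\le2N-1$. By hypothesis $W_M=0$ unless $k=N$, that is, unless $|M|=N-1$. All surviving matchings therefore have the same size, so $F$ and $U$ are multiples of the same sum. With $\Sigma=\sum_{|M|=N-1}W_M$, (7) gives
$$F=(-1)^{N-1}\,\Sigma,\qquad U=(N-1)(-1)^{N-2}\,\Sigma .$$
Since $2N-1\ge2$, (8) says $F=0$. Hence $\Sigma=0$ and $U=0$.

For $N=3$ and letters $a,b,c,d,e$, this says that $\Sigma=w_3(ab,cd,e)+w_3(ab,c,de)+w_3(a,bc,de)$ is zero when $w_4=w_5=0$, and that $U=-2\Sigma=0$.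

**Step 6: length $2N$.** Here we obtain two relations between the two surviving terms. Since $2N\ge3$, (10) and Step 5 give
$$U[1,2N]=a_1\,U[2,2N]+U[1,2N-1]\,a_{2N}=0 .$$
Now compute from the definition (7). A matching $M$ of $[1,2N]$ has $0\le|M|\le N$, and $W_M$ is a value of $w_{2N-|M|}$. By hypothesis it vanishes unless $|M|=0$ or $|M|=N$. The only matching of size $N$ is $M_0=\{\{1,2\},\{3,4\},\dots,\{2N-1,2N\}\}$. Put
$$Q=W_{M_0}[1,2N]=w_N(a_1a_2,\,a_3a_4,\,\dots,\,a_{2N-1}a_{2N}).$$
Then (7) and (8) give
$$0=F[1,2N]=w_{2N}(a_1,\dots,a_{2N})+(-1)^NQ,\qquad 0=U[1,2N]=N(-1)^{N-1}Q. \tag{11}$$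
The second relation says $NQ=0$. Multiplying the first by $N$, we get
$$N\,w_{2N}(a_1,\dots,a_{2N})=(-1)^{N-1}NQ=0 .$$
Since $a_1,\dots,a_{2N}$ were arbitrary, $(n-1)\,w_{2n-2}=0$ holds in $A$.

For $N=3$ the first relation is (4). The second is $3\,w_3(ab,cd,ef)=0$, the relation that the six-letter attempt lacked.

**Step 7: weak nilpotence.** It remains to pass from $w_{2n-2}$ to all larger indices. Let $A$ be an algebra over a field whose characteristic does not divide $n-1$. Then $n-1$ is invertible, so $w_n=\dots=w_{2n-2}=0$. We show $w_d=0$ for $d\ge2n-1$ by induction on $d$, assuming $w_k=0$ for $n\le k<d$. In each term $w_i\,w_{d-i}$ of (2), the indices $i$ and $d-i$ add up to at least $2n-1$, so one of them is at least $n$; it is also less than $d$, since the other is at least $1$. So each term is zero, and $w_d=0$. This proves Theorem 1. $\blacksquare$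

## Products of $r$ factors

The argument used only how bracketings are built from innermost products, so we can run it for an operation with $r$ arguments, where the counting of blocks needs more care. Let $r\ge2$ and let $A$ be an abelian group with an $r$-additive operation $\mu$. Let $w^{(k)}$ be the sum of all planar $r$-ary trees with $k$ internal vertices, each internal vertex being an application of $\mu$, with the arguments in natural order on the leaves. It has arity $(r-1)k+1$. Splitting a tree at its root gives $w^{(0)}=\mathrm{id}$ and, for $k\ge1$,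
$$w^{(k)}=\sum_{k_1+\dots+k_r=k-1}\mu\big(w^{(k_1)},\dots,w^{(k_r)}\big). \tag{12}$$
For $r=2$ we have $w^{(k)}=w_{k+1}$. For $r=3$, $w^{(1)}=\mu$ and
$$w^{(2)}(a,b,c,d,e)=\mu(\mu(a,b,c),d,e)+\mu(a,\mu(b,c,d),e)+\mu(a,b,\mu(c,d,e)).$$

**Theorem 2.** Let $K\ge2$, $N=(r-1)(K-1)+1$ (the arity of $w^{(K-1)}$) and $D=r(K-1)+1$. If $w^{(k)}=0$ for $K\le k\le D-1$, then $N\,w^{(D)}=0$. If moreover $A$ has no $N$-torsion, then $w^{(k)}=0$ for all $k\ge K$.

For $r=2$ and $K=n-1$ we have $N=n-1$ and $D=2n-3$. The hypothesis is $w_n=\dots=w_{2n-3}=0$ and the conclusion is $(n-1)w_{2n-2}=0$, as in Theorem 1. For $r=3$ and $K=2$ the theorem says that $w^{(2)}=w^{(3)}=0$ implies $3\,w^{(4)}=0$.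

**Setting up.** An interval of length $(r-1)d+1$ is said to have *weight* $d$; its trees have $d$ internal vertices. Let $I$ be an interval of weight $d$, with letters attached to its indices. Now $M$ ranges over sets of pairwise disjoint subintervals of $I$, each consisting of $r$ consecutive indices. Each member of $M$ merges $r$ letters into one block, so the number of blocks is
$$(r-1)d+1-(r-1)|M|=(r-1)(d-|M|)+1 .$$
This is at least $1$, so $|M|\le d$. Let $W_M[I]$ be the value of $w^{(d-|M|)}$ after each member of $M$ is replaced by the $\mu$-product of its letters. Define $F[I]$ and $U[I]$ by (7) with these $M$.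

**Step 8: $F$ and $U$ as sums over trees.** We transfer Steps 1–4. For an $r$-ary tree $T$ on $I$, let $C(T)$ be the set of those $r$-tuples of consecutive leaves to which $\mu$ is directly applied in $T$, and let $c(T)=|C(T)|$. The members of $C(T)$ are disjoint, because each leaf is an argument of only one application of $\mu$. If $d\ge2$ and $T=\mu(T_1,\dots,T_r)$, the weights of the $T_i$ add up to $d-1\ge1$, so the root is not applied to $r$ single letters, and $C(T)$ is the disjoint union of the $C(T_i)$. It follows that $c(T)\ge1$ when $d\ge1$: this is clear for $d=1$, and for $d\ge2$ some $T_i$ has weight between $1$ and $d-1$, so induction applies.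

Formula (5) holds by the same substitution and contraction: trees on the blocks, which have $d-|M|$ internal vertices, correspond to trees $T$ on $I$ with $M\subseteq C(T)$. Hence (6) holds, and the two binomial computations of Step 3 give
$$F[I]=0\ \text{ in weight at least }1,\qquad U[I]=\sum_{T:\;c(T)=1}\langle T\rangle. \tag{13}$$

Finally, let $d\ge2$ and $T=\mu(T_1,\dots,T_r)$ with $c(T)=1$. Since $c(T)=\sum_ic(T_i)$ and every $T_i$ of positive weight contributes at least $1$, exactly one $T_i$ has positive weight; its weight is then $d-1$, it satisfies $c(T_i)=1$, and all other $T_j$ are single letters. Conversely, every such $T$ has $c(T)=1$. So $U[I]$ is a sum of $r$ terms, one for each position $i$: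
$$U[I]=\sum_{i=1}^r\mu\big(a,\dots,a,\,U[I_i],\,a,\dots,a\big), \tag{14}$$
where $I_i$ is $I$ without its first $i-1$ and last $r-i$ indices, an interval of weight $d-1$, and the entries $a$ stand for the letters at those removed indices, in order.

**Step 9: weight $D-1$.** As in Step 5, we show that all surviving $M$ have the same size, and hence that $U=0$. The weight is $D-1=r(K-1)$. Let $W_M\ne0$ and put $k=D-1-|M|$. By hypothesis $k\le K-1$. The number of members of $M$ is at most the number of blocks, so $|M|\le(r-1)k+1$, and
$$r(K-1)=k+|M|\le rk+1 .$$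
So $r(K-1-k)\le1$, and since $r\ge2$ this forces $k\ge K-1$. Hence $k=K-1$ and $|M|=r(K-1)-(K-1)=N-1$. With $\Sigma$ the sum of the $W_M$ over all $M$ with $|M|=N-1$, we get $F=(-1)^{N-1}\Sigma$ and $U=(N-1)(-1)^{N-2}\Sigma$. Since $D-1\ge1$, (13) gives $F=0$. Hence $\Sigma=0$ and $U=0$ in weight $D-1$.

**Step 10: weight $D$.** As in Step 6, two terms survive. Since $D\ge2$, (14) and Step 9 give $U=0$ in weight $D$. Suppose $W_M\neq0$ and $M\ne\varnothing$, and put $k=D-|M|\le D-1$. By hypothesis $k\le K-1$, and $|M|\le(r-1)k+1$ gives
$$r(K-1)+1=D=k+|M|\le rk+1,$$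
so $k\ge K-1$. Hence $k=K-1$ and $|M|=D-(K-1)=N$. The number of blocks is $(r-1)(K-1)+1=N$ as well. So every block belongs to $M$ and has length $r$, and $M$ is the unique division $M_0$ of the interval into consecutive $r$-tuples. Therefore
$$0=F=w^{(D)}+(-1)^N\,W_{M_0},\qquad 0=U=N(-1)^{N-1}\,W_{M_0},$$
where $w^{(D)}$ is evaluated on the letters of the interval. As after (11), $N\,w^{(D)}=(-1)^{N-1}N\,W_{M_0}=0$.

**Step 11: higher weights.** Assume that $A$ has no $N$-torsion, that is, $Nx=0$ implies $x=0$ in $A$. Then $w^{(D)}=0$, so $w^{(k)}=0$ for $K\le k\le D$. Let $k>D$ and assume the vanishing for all indices from $K$ to $k-1$. In each term of (12) we have $\sum_ik_i=k-1\ge D=r(K-1)+1$, so some $k_i\ge K$; also $k_i\le k-1$. So that factor is zero, every term vanishes, and $w^{(k)}=0$. This proves Theorem 2. $\blacksquare$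

## Power products in characteristic $p$: the torsion condition is needed

**Proposition 3.** Let $r=q$ be a power of a prime $p$, let $s\ge1$, and let $K-1=\frac{q^s-1}{q-1}$. Then in Theorem 2 one has $N=q^s$ and $D=\frac{q^{s+1}-1}{q-1}$, and the operation $\mu(a_1,\dots,a_q)=a_1\cdots a_q$ on $A=x\,\mathbb F_p[x]$ satisfies $w^{(k)}=0$ for $K\le k\le D-1$ but $w^{(D)}\ne0$. In particular (case $q=2$), for every $n=2^s+1$ with $s\ge1$, the statement of the conjecture fails in characteristic $2$.

**Proof.** First, $N=(q-1)(K-1)+1=q^s$ and
$$D=q\cdot\frac{q^s-1}{q-1}+1=\frac{q^{s+1}-1}{q-1},$$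
and $K\ge2$ because $s\ge1$. On $A$ every tree has as its value the product of its letters, so $w^{(k)}(a_1,a_2,\dots)=c_k\,a_1a_2\cdots$, where $c_k$ is the number of planar $q$-ary trees with $k$ internal vertices, taken modulo $p$. Putting all letters equal to $x$, we see that $w^{(k)}=0$ exactly when $c_k=0$ in $\mathbb F_p$.

To find these $k$, consider $f=\sum_{k\ge0}c_k\,x^{(q-1)k+1}\in x\,\mathbb F_p[[x]]$. By splitting at the root, $c_0=1$ and $c_k=\sum c_{k_1}\cdots c_{k_q}$ over $k_1+\dots+k_q=k-1$. Since $\sum_i((q-1)k_i+1)=(q-1)(k-1)+q=(q-1)k+1$, this says $f=x+f^q$. The equation has only one solution in $x\,\mathbb F_p[[x]]$. Indeed the coefficient of $x$ must be $1$, because $f^q$ has no term below $x^q$ and $q\ge2$. For $m\ge2$, the coefficient of $x^m$ in $f^q$ involves only coefficients of $f$ of index at most $m-q+1<m$, so each coefficient of $f$ is determined by the earlier ones.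

On the other hand, $g=\sum_{i\ge0}x^{q^i}$ satisfies $g^q=\sum_{i\ge0}x^{q^{i+1}}=g-x$, since raising to the power $q$ is additive in characteristic $p$ and fixes the coefficients $0$ and $1$. So $f=g$, and $c_k\neq0$ exactly when $(q-1)k+1=q^i$, that is, $k=\frac{q^i-1}{q-1}$, for some $i\ge0$. Two consecutive such values are $K-1$ (for $i=s$) and $D$ (for $i=s+1$). So $w^{(k)}=0$ for $K\le k\le D-1$, and $w^{(D)}\ne0$.

For $q=2$ we have $K=2^s$ and $n=K+1=2^s+1$, and in terms of $w_{k+1}=w^{(k)}$ the statement is $w_n=\dots=w_{2n-3}=0$ and $w_{2n-2}\ne0$. $\blacksquare$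

With $q=2$ and $s=1$ this is the algebra of the first section. With $s=2$, so $n=5$, the numbers of bracketings of $5,6,7,8$ letters are $14,42,132,429$: the first three are even and the last is odd.

## An algebra with $w_4=0$ and $w_5\ne0$

Can the list of identities be shortened at the top, so that $w_n=\dots=w_{2n-4}=0$ would suffice for weak nilpotence of index $n$? For $n=3$ the shortened list is empty, and the claim $w_3=0$ is false in a free algebra, where the two bracketings of three generators are linearly independent. For $n=4$ the shortened list is $w_4=0$, and the following example shows that it does not suffice.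

**Proposition 4.** Over a field of characteristic $0$, let $A$ be the commutative algebra with basis $e_1,\dots,e_5$ and
$$e_1e_1=e_2,\quad e_1e_2=e_3,\quad e_1e_3=e_4,\quad e_2e_2=-4e_4,\quad e_1e_4=e_2e_3=e_5,$$
all products $e_ie_j$ with $i+j>5$ being zero. Then $w_4=0$ holds in $A$, but $w_5(e_1,e_1,e_1,e_1,e_1)=4e_5\ne0$.

**Proof.** Give $e_i$ degree $i$; the product respects degree, and there is nothing in degree above $5$. By multilinearity we check $w_4$ on basis elements, and only those of total degree $4$ or $5$ matter: four copies of $e_1$, or one $e_2$ and three copies of $e_1$ in some order. Since the product is commutative, each bracketing has the same value as its mirror image, so $w_4(a,b,c,d)=w_4(d,c,b,a)$. This leaves three checks. We use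
$$w_4(a,b,c,d)=a\,w_3(b,c,d)+(ab)(cd)+w_3(a,b,c)\,d$$
and the values
$$\begin{aligned}
w_3(e_1,e_1,e_1)&=e_2e_1+e_1e_2=2e_3,\\
w_3(e_2,e_1,e_1)&=e_3e_1+e_2e_2=e_4-4e_4=-3e_4,\\
w_3(e_1,e_2,e_1)&=e_3e_1+e_1e_3=2e_4.
\end{aligned}$$
Then
$$\begin{aligned}
w_4(e_1,e_1,e_1,e_1)&=e_1\cdot2e_3+e_2e_2+2e_3\cdot e_1=(2-4+2)\,e_4=0,\\
w_4(e_2,e_1,e_1,e_1)&=e_2\cdot2e_3+e_3e_2+(-3e_4)\,e_1=(2+1-3)\,e_5=0,\\
w_4(e_1,e_2,e_1,e_1)&=e_1\,(-3e_4)+e_3e_2+2e_4\cdot e_1=(-3+1+2)\,e_5=0.
\end{aligned}$$
So $w_4=0$. In (2) for $w_5$ the terms containing $w_4$ vanish, and
$$w_5(e_1,\dots,e_1)=w_2\,w_3+w_3\,w_2=e_2\cdot2e_3+2e_3\cdot e_2=4e_5,$$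
which is nonzero in characteristic $0$. $\blacksquare$

This algebra has $w_d=0$ for all $d\ge6$, by degree. What fails is weak nilpotence of index $4$, because $w_5\neq0$. Nothing in these notes shows that the range of identities is optimal for $n\ge5$, or that the constant $n-1$ in Theorem 1 is optimal for every $n$.
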